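\title{Cosets of centralizers without elements of odd order}

\begin{abstract}
Let $t$ be an involution in the center of a Sylow $2$-subgroup of a finite group $G$. We disprove the conjecture that every coset of $C_G(t)$ contains an element of odd order. A wreath product construction reduces the question to cosets of Sylow subgroups, and a computation with traces exhibits a coset of a Sylow $2$-subgroup of $\mathrm{PSL}_2(37)$ all of whose elements have even order. The analogue of the conjecture for a prime $p$ holds for $p$-solvable groups, but it fails in general for every $p$; for odd $p$ this follows from the Hasse--Weil bound.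
\end{abstract}

\section{Introduction}

All groups in this paper are finite. The following conjecture is posed in \cite{PS}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $T$ be a Sylow $2$-subgroup of a finite group $G$ and let $t$ be an involution in $Z(T)$. Then each coset of the centralizer $C_G(t)$ contains an element of odd order.}
\medskip

We work with left cosets. Inversion carries $gC$ to $Cg^{-1}$ and preserves orders, so the statement for right cosets is equivalent.

An element $x$ lies in $gC_G(t)$ exactly when $xtx^{-1}=gtg^{-1}$. The conjecture therefore says that every conjugate of $t$ can be reached from $t$ by conjugating with a single element of odd order. The hypothesis $t\in Z(T)$ cannot be dropped: if $G$ is a $2$-group and $t$ is not central, then $1$ is the only element of odd order and $C_G(t)$ has more than one coset. With the hypothesis, $C_G(t)$ contains $T$, the conjugacy class of $t$ has odd size, and it is tempting to believe that elements of odd order suffice to move around in it. Two observations support this. First, let $s$ be a conjugate of $t$ such that $u=st$ has odd order $m$. Then $t$ inverts $u$,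 so $u^rtu^{-r}=u^{2r}t$, and for $2r\equiv1\pmod m$ the right side is $ut=s$; thus only the conjugates $s$ with $st$ of even order can cause trouble. Second, if $G=LT$ for a subgroup $L$ of odd order, as in $S_3=A_3\langle(1\,2)\rangle$, then every coset of $T$ meets $L$; this settles the solvable case. Nevertheless the conjecture is false.

The question makes sense for every prime $p$. A \emph{$p'$-element} is an element of order prime to $p$. We consider two properties of a group $G$.
\begin{itemize}
\item[$(\mathrm{C}_p)$] For every Sylow $p$-subgroup $T$ of $G$ and every $t\in Z(T)$ of order $p$, each coset of $C_G(t)$ contains a $p'$-element.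
\item[$(\mathrm{S}_p)$] Each coset of a Sylow $p$-subgroup of $G$ contains a $p'$-element.
\end{itemize}
The conjecture asserts that every group satisfies $(\mathrm{C}_2)$, and its \emph{$p$-analogue} asserts that every group satisfies $(\mathrm{C}_p)$. For a set $\Omega$ on which a group $H$ acts, $\mathbb F_p[\Omega]$ denotes the permutation module, and $A\wr_\Omega H=A^\Omega\rtimes H$ denotes the wreath product, recalled in Section~\ref{sec:wreath}.

\begin{theorem}\label{thm:main}
Let $H=\mathrm{PSL}_2(37)$, let $P$ be a Sylow $2$-subgroup of $H$ and let $\Omega=H/P$ be the set of left cosets of $P$.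
\begin{itemize}
\item[(a)] The conjecture fails for $G=\mathbb F_2[\Omega]\rtimes H$.
\item[(b)] The conjecture fails for $G=A_5\wr_\Omega H$. This group is perfect, has trivial solvable radical, and has a unique minimal normal subgroup.
\end{itemize}
\end{theorem}

Part (b) shows that the failure does not depend on the presence of a normal $2$-subgroup. The next theorem explains the shape of the group in part (a): among the extensions of $p$-groups by a fixed group $H$, it is the only one that has to be tested.

\begin{theorem}\label{thm:equiv}
Let $p$ be a prime and $H$ a group with Sylow $p$-subgroup $P$. The following are equivalent.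
\begin{itemize}
\item[(i)] $H$ satisfies $(\mathrm{S}_p)$.
\item[(ii)] Every group $G$ having a normal $p$-subgroup $N$ with $G/N\cong H$ satisfies $(\mathrm{C}_p)$.
\item[(iii)] The group $\mathbb F_p[H/P]\rtimes H$ satisfies $(\mathrm{C}_p)$.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:solvable}
Every $p$-solvable group satisfies $(\mathrm{C}_p)$. In particular, the conjecture is true for solvable groups.
\end{theorem}

\begin{theorem}\label{thm:allp}
For every prime $p$ the $p$-analogue of the conjecture is false.
\end{theorem}

By Theorem~\ref{thm:equiv}, a counterexample arises from any group that violates $(\mathrm{S}_p)$. We look for such groups among $\mathrm{SL}_2(q)$ and $\mathrm{PSL}_2(q)$, where the trace of a matrix can force its order to be divisible by $p$. For $p=2$ the search becomes one equation modulo $q$, which we solve by hand for $q=37$ (Section~\ref{sec:37}); Theorem~\ref{thm:main}(a) needs only elementary group theory and this arithmetic. For odd $p$ the trace conditions define a curve over $\mathbb F_q$, which has a rational point when $q$ is large (Section~\ref{sec:odd}). We make no claim about whether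 the conjecture holds when $G$ is required to be simple.

\section{Cosets of Sylow subgroups}\label{sec:sylow}

Property $(\mathrm{S}_p)$ does not depend on the choice of the Sylow subgroup, because conjugation by $h$ preserves orders and maps the cosets of $T$ onto those of $hTh^{-1}$. It implies $(\mathrm{C}_p)$: if $t\in Z(T)$, then $T\le C_G(t)$, and so $gT\subseteq gC_G(t)$ for every $g$.

Recall that $G$ is \emph{$p$-solvable} if each of its composition factors is a $p$-group or has order prime to $p$; solvable groups are $p$-solvable for every $p$. By the theorem of P.~Hall and \v{C}unihin, a $p$-solvable group $G$ has a Hall $p'$-subgroup, that is, a subgroup whose order is the index of a Sylow $p$-subgroup.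

\begin{proof}[Proof of Theorem~\ref{thm:solvable}]
Let $T$ be a Sylow $p$-subgroup and $L$ a Hall $p'$-subgroup of $G$. Since $L\cap T=1$, we have $|LT|=|L|\,|T|=|G|$, so $G=LT$. Hence every coset $gT$ has the form $lT$ with $l\in L$, and $l$ is a $p'$-element. Thus $G$ satisfies $(\mathrm{S}_p)$, and therefore $(\mathrm{C}_p)$.
\end{proof}

A Hall subgroup is sufficient for $(\mathrm{S}_p)$ but not necessary, so it is not enough to pick any group without one.

\begin{example}\label{ex:A5}
The group $A_5$ has no subgroup of order $15$, since such a subgroup would be cyclic, but it satisfies $(\mathrm{S}_2)$. Indeed, a Sylow $2$-subgroup $V$ is a Klein four-group, and the elements of even order in $A_5$ are the $15$ involutions, which are all conjugate and so have centralizers of order $4$. If $gV$ consisted of involutions, then $g^2=(gv)^2=1$ would give $gvg^{-1}=v^{-1}=v$ for all $v\in V$. Then $g\in C_{A_5}(V)=V$ and $1\in gV$, a contradiction.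
\end{example}

Property $(\mathrm{S}_p)$ lifts through normal $p$-subgroups. Recall that every element $x$ is uniquely a product $x=x_{p'}x_p$ of a $p'$-element and a $p$-element that commute, and that by uniqueness homomorphisms respect this decomposition.

\begin{lemma}\label{lem:lift}
Let $N$ be a normal $p$-subgroup of $G$. If $G/N$ satisfies $(\mathrm{S}_p)$, then so does $G$.
\end{lemma}

\begin{proof}
Let $T$ be a Sylow $p$-subgroup of $G$ and $g\in G$. Then $N\le T$, and $T/N$ is a Sylow $p$-subgroup of $G/N$. Choose a $p'$-element $xN$ in the coset $(gN)(T/N)$; then $x\in gTN=gT$. The element $x$ itself need not be a $p'$-element, but the $p$-part $x_pN$ of $xN$ is trivial, so $x_p\in N\le T$. Hence the $p'$-element $x_{p'}=xx_p^{-1}$ lies in $gT$.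
\end{proof}

\section{Centralizers in wreath products}\label{sec:wreath}

Suppose that $H$ violates $(\mathrm{S}_p)$. This need not contradict $(\mathrm{C}_p)$ in $H$, since the centralizer of an element of $Z(P)$ may be much larger than the Sylow subgroup $P$. The remedy is to enlarge $H$ so that $P$ becomes the image of a centralizer. Any subgroup $S$ is the stabilizer of a point, namely of $\omega_0=S$ in $\Omega=H/S$, and in a wreath product over $\Omega$ an element concentrated at one point can only be centralized by elements that fix this point.

For a group $A$ let $B=A^\Omega$ be the group of functions $\Omega\to A$ under pointwise multiplication. The group $H$ acts on $B$ by $({}^xf)(\omega)=f(x^{-1}\omega)$, and $A\wr_\Omega H=B\rtimes H$ is the semidirect product, in which $xfx^{-1}={}^xf$. The \emph{support} of $f\in B$ is the set of $\omega$ with $f(\omega)\neq1$. Conjugation by $x\in H$ moves the support by $x$, and conjugation by an element of $B$ does not change it. For $A=C_p$, written additively, $B$ is the permutation module $\mathbb F_p[\Omega]$, a point $\omega$ corresponding to its indicator function.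

As a small instance take $p=2$, $H=S_3$, $S=\langle(2\,3)\rangle$ and $A=C_2$. Then $G=\mathbb F_2^3\rtimes S_3$ has order $48$. The basis vector $t=e_1$ has the three conjugates $e_1,e_2,e_3$, and its centralizer $\mathbb F_2^3\rtimes S$ has order $16$ and is a Sylow $2$-subgroup. The three cosets of $C_G(t)$ are the preimages of the three cosets of $S$ in $S_3$.

\begin{lemma}\label{lem:wreath}
Let $p$ be a prime, let $S\le H$ be groups with $|H:S|$ prime to $p$, and let $h\in H$ be such that $hS$ contains no $p'$-element. Let $A$ be a group with a Sylow $p$-subgroup $R\neq1$. Put $\Omega=H/S$ and $G=A\wr_\Omega H$. Then $G$ has a Sylow $p$-subgroup $T$ and an element $t\in Z(T)$ of order $p$ such that $hC_G(t)$ contains no $p'$-element.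
\end{lemma}

\begin{proof}
Choose $z\in Z(R)$ of order $p$, let $\omega_0=S\in\Omega$, and let $t\in B=A^\Omega$ be the function with $t(\omega_0)=z$ and $t(\omega)=1$ for $\omega\ne\omega_0$. It has order $p$.

\emph{The element $t$ is central in a Sylow $p$-subgroup.} Since $|H:S|$ is prime to $p$, the subgroup $S$ contains a Sylow $p$-subgroup $P$ of $H$. As $H$ permutes the coordinates, $P$ normalizes $R^\Omega$, so $T=R^\Omega P$ is a subgroup of order $|R|^{|\Omega|}|P|$. This is the $p$-part of $|G|=|A|^{|\Omega|}|H|$. The element $t\in R^\Omega$ commutes with $R^\Omega$ because $z\in Z(R)$, and with $P$ because $P\le S$ fixes $\omega_0$. Thus $t\in Z(T)$.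

\emph{The centralizer of $t$ lies over $S$.} Let $fx\in C_G(t)$ with $f\in B$ and $x\in H$. The conjugate of $t$ by $fx$ has support $\{x\omega_0\}$ and equals $t$, so $x\omega_0=\omega_0$, that is, $x\in S$. Hence $C_G(t)\le BS$, and the projection $G\to G/B\cong H$ maps $hC_G(t)$ into $hS$. The image of a $p'$-element is a $p'$-element and $hS$ contains none, so $hC_G(t)$ contains none.
\end{proof}

The condition on $|H:S|$ is used only to place $t$ in $Z(T)$. Without it this can fail: for $p=2$, $H=A=C_2$ and $S=1$, the group $G$ is dihedral of order $8$ and $t$ is a noncentral involution.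

\begin{proof}[Proof of Theorem~\ref{thm:equiv}]
(i)$\Rightarrow$(ii). By Lemma~\ref{lem:lift} the group $G$ satisfies $(\mathrm{S}_p)$, hence $(\mathrm{C}_p)$.

(ii)$\Rightarrow$(iii). Take $N=\mathbb F_p[H/P]$.

(iii)$\Rightarrow$(i). If some coset $hP$ contains no $p'$-element, then Lemma~\ref{lem:wreath} with $S=P$ and $A=C_p$ shows that $C_p\wr_{H/P}H=\mathbb F_p[H/P]\rtimes H$ violates $(\mathrm{C}_p)$.
\end{proof}

\section{A coset of elements of even order in $\mathrm{PSL}_2(37)$}\label{sec:37}

We need a group that violates $(\mathrm{S}_2)$; by the proof of Theorem~\ref{thm:solvable} it is not solvable. A coset has few elements to control when the Sylow subgroup is small. Let $q\equiv5\pmod8$ be a prime. Then $(q-1)/4$ and $(q+1)/2$ are odd, so the Sylow $2$-subgroups of $\mathrm{PSL}_2(q)=\mathrm{SL}_2(q)/\{\pm E\}$, a group of order $q(q-1)(q+1)/2$, have order $4$. Here $E$ is the identity matrix, and $\bar y$ denotes the image of $y\in\mathrm{SL}_2(q)$. The parity of the order of $\bar y$ can be read off from the trace. Put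
\[
\mathcal T_q=\{\lambda+\lambda^{-1} : \lambda\in\mathbb F_q^*\ \text{is not a square in } \mathbb F_q\}.
\]
Since $-1$ is a square in $\mathbb F_q$, we have $\mathcal T_q=-\mathcal T_q$.

\begin{lemma}\label{lem:trace2}
Let $q\equiv5\pmod 8$ be a prime and $y\in\mathrm{SL}_2(q)$. Then $\bar y$ has even order if and only if $\operatorname{tr}y\in\mathcal T_q$.
\end{lemma}

\begin{proof}
The eigenvalues of $y$ are the roots $\lambda,\lambda^{-1}\in\mathbb F_{q^2}$ of $X^2-(\operatorname{tr}y)X+1$, so $\operatorname{tr}y\in\mathcal T_q$ if and only if $\lambda$ is a nonsquare of $\mathbb F_q^*$. If $\lambda=\pm1$, then $\lambda$ is a square and $\lambda y$ is unipotent, so $\bar y$ has order $1$ or $q$. Otherwise $y$ is diagonalizable over $\mathbb F_{q^2}$, and $y^m=\pm E$ if and only if $\lambda^{2m}=1$; so $\bar y$ and $\lambda^2$ have the same order. If $\lambda\notin\mathbb F_q$, the Frobenius map interchanges the two roots, so $\lambda^{q+1}=1$ and the order of $\lambda^2$ divides the odd number $(q+1)/2$. If $\lambda\in\mathbb F_q$, the order of $\lambda^2$ divides $(q-1)/2$, which is twice the odd number $(q-1)/4$. So the order is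 odd if and only if $\lambda^{(q-1)/2}=1$, which by Euler's criterion means that $\lambda$ is a square.
\end{proof}

To see the four traces of a coset at once we use quaternion coordinates. Fix $\iota\in\mathbb F_q$ with $\iota^2=-1$ and put
\[
\mathbf i=\begin{pmatrix}\iota&0\\0&-\iota\end{pmatrix},\qquad
\mathbf j=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\qquad
\mathbf k=\mathbf i\mathbf j=\begin{pmatrix}0&\iota\\ \iota&0\end{pmatrix}.
\]
These matrices have determinant $1$ and trace $0$, and they satisfy $\mathbf i^2=\mathbf j^2=\mathbf k^2=-E$ and $\mathbf j\mathbf i=-\mathbf i\mathbf j$. So $\{\pm E,\pm\mathbf i,\pm\mathbf j,\pm\mathbf k\}$ is a quaternion group of order $8$, and its image $P$ in $\mathrm{PSL}_2(q)$ has order $4$ and is a Sylow $2$-subgroup. Every $2\times2$ matrix over $\mathbb F_q$ can be written as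
\[
g=a_0E+a_1\mathbf i+a_2\mathbf j+a_3\mathbf k=\begin{pmatrix}a_0+a_1\iota&a_2+a_3\iota\\-a_2+a_3\iota&a_0-a_1\iota\end{pmatrix},
\]
and $\det g=a_0^2+a_1^2+a_2^2+a_3^2$. A product of two different matrices among $\mathbf i,\mathbf j,\mathbf k$ is the third one up to sign and has trace $0$. Therefore
\[
\operatorname{tr}g=2a_0,\qquad \operatorname{tr}g\mathbf i=-2a_1,\qquad \operatorname{tr}g\mathbf j=-2a_2,\qquad \operatorname{tr}g\mathbf k=-2a_3 .
\]
For $g\in\mathrm{SL}_2(q)$ the coset $\bar gP$ consists of the images of $g,g\mathbf i,g\mathbf j,g\mathbf k$. By Lemma~\ref{lem:trace2} and the symmetry of $\mathcal T_q$, all four images have even order if and only if $\tau_r=2a_r$ lies in $\mathcal T_q$ for $r=0,\dots,3$. Consequently $\mathrm{PSL}_2(q)$ violates $(\mathrm{S}_2)$ if and only if the equation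
\begin{equation}\label{eq:four}
\tau_0^2+\tau_1^2+\tau_2^2+\tau_3^2=4
\end{equation}
has a solution with all $\tau_r\in\mathcal T_q$.

The set $\mathcal T_q$ has $(q-1)/4$ elements, one for each pair $\{\lambda,\lambda^{-1}\}$ of nonsquares, and for small $q$ it can be too sparse. For $q=13$ the pairs are $\{2,7\}$, $\{5,8\}$, $\{6,11\}$, so $\mathcal T_{13}=\{0,\pm4\}$. Each $\tau_r^2$ is $0$ or $3$, and the left side of \eqref{eq:four} takes only the values $0,3,6,9,12$. Thus $\mathrm{PSL}_2(13)$ satisfies $(\mathrm{S}_2)$. For $q=37$ there is a solution.

\begin{lemma}\label{lem:37}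
Let $q=37$, $\iota=6$ and
\[
g=10E+2\mathbf i+2\mathbf j+2\mathbf k=\begin{pmatrix}22&14\\10&-2\end{pmatrix}.
\]
Then $g\in\mathrm{SL}_2(37)$, and every element of the coset $\bar gP$ of $\mathrm{PSL}_2(37)$ has even order.
\end{lemma}

\begin{proof}
We have $6^2=36\equiv-1$ and $\det g=100+4+4+4=112=3\cdot37+1$. The traces of $g,g\mathbf i,g\mathbf j,g\mathbf k$ are $20,-4,-4,-4$, so we must show that $20$ and $-4$ lie in $\mathcal T_{37}$. Modulo $37$,
\[
5\cdot15=75\equiv1,\quad 5+15=20,\qquad 13\cdot20=260\equiv1,\quad 13+20=33\equiv-4 .
\]
It remains to see that $5$ and $13$ are nonsquares, that is, $5^{18}\equiv13^{18}\equiv-1$. Repeated squaring gives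
\begin{align*}
&5^2=25,\quad 5^4\equiv-4,\quad 5^8\equiv16,\quad 5^{16}\equiv256\equiv-3,\quad 5^{18}\equiv-75\equiv-1,\\
&13^2\equiv21,\quad 13^4\equiv441\equiv-3,\quad 13^8\equiv9,\quad 13^{16}\equiv81\equiv7,\quad 13^{18}\equiv147\equiv-1 .
\end{align*}
The lemma follows from Lemma~\ref{lem:trace2}.
\end{proof}

In $\mathrm{PSL}_2(37)$ itself the centralizer of $\bar{\mathbf i}$ is larger than $P$, as it contains the image, of order $18$, of the group of diagonal matrices. This is why we pass to a wreath product.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Conjugate subgroups give isomorphic $H$-sets $\Omega$, so we may take $P$ and $g$ as in Lemma~\ref{lem:37}. Apply Lemma~\ref{lem:wreath} with $p=2$, $S=P$, $h=\bar g$, and with $A=C_2$ for (a) and $A=A_5$ for (b). In each case we obtain an involution $t$ in the center of a Sylow $2$-subgroup of $G$ such that every element of $\bar g\,C_G(t)$ has even order.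

It remains to determine the structure of $G=B\rtimes H$ with $B=A_5^\Omega$; here we use that $H$ is a nonabelian simple group. The groups $B$ and $G/B\cong H$ are perfect, so the derived subgroup of $G$ contains $B$ and maps onto $G/B$; hence $G$ is perfect. A normal subgroup of a direct product of nonabelian simple groups is the product of some of the factors, and $H$ permutes the factors of $B$ transitively, so $B$ is a minimal normal subgroup of $G$.

Next, $C_G(B)=1$. Let $fx$ centralize $B$, with $f\in B$ and $x\in H$. Conjugation by $fx$ takes an element with support $\{\omega\}$ to one with support $\{x\omega\}$, so $x$ fixes every point of $\Omega$. The kernel of the action on $\Omega$ is a normal subgroup of $H$ contained in $P$, hence trivial. So $x=1$, and then $f\in Z(B)=1$.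

If $N\neq B$ were another minimal normal subgroup, then $[N,B]\le N\cap B=1$ and $N\le C_G(B)=1$, which is absurd. So $B$ is the unique minimal normal subgroup, and it lies in every nontrivial normal subgroup of $G$. Since $B$ is not solvable, the solvable radical of $G$ is trivial.
\end{proof}

\begin{remark}
In both groups $t$ and $s=\bar gt\bar g^{-1}$ are supported at the two different points $P$ and $\bar gP$ of $\Omega$. So they commute and $st$ is an involution, in accordance with the first observation in the introduction.
\end{remark}

\section{Odd primes: rational points on a Kummer cover}\label{sec:odd}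

Let $p$ be an odd prime and $q$ a prime such that $p$ divides $q-1$ but $p^2$ does not. Then $p\nmid q(q+1)$, so the $p$-part of $|\mathrm{SL}_2(q)|=q(q-1)(q+1)$ is $p$, and a Sylow $p$-subgroup is $P=\langle d\rangle$, where $d=\operatorname{diag}(\zeta,\zeta^{-1})$ and $\zeta\in\mathbb F_q^*$ has order $p$. Again the trace can force $p$ to divide the order.

\begin{lemma}\label{lem:tracep}
Let $y\in\mathrm{SL}_2(q)$ have trace $\lambda+\lambda^{-1}$, where $\lambda\in\mathbb F_q^*$ is not a $p$-th power in $\mathbb F_q^*$. Then $p$ divides the order of $y$.
\end{lemma}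

\begin{proof}
The element $\lambda$ is a root of the characteristic polynomial of $y$, so its order $m$ divides the order of $y$. If $p\nmid m$, choose $r$ with $rp\equiv1\pmod m$; then $\lambda=(\lambda^r)^p$, contrary to the hypothesis.
\end{proof}

\begin{example}\label{ex:31}
Let $p=3$, $q=31$ and $\zeta=5$, which has order $3$ since $125\equiv1$. The cubes in $\mathbb F_{31}^*$ form the subgroup of order $10$, which is $\{\pm1,\pm2,\pm4,\pm8,\pm16\}$ because $2^5\equiv1$. The matrix $g=\begin{pmatrix}3&8\\1&3\end{pmatrix}$ has determinant $1$, and $gd^i$ has trace $3(\zeta^i+\zeta^{-i})$, which is $6,-3,-3$ for $i=0,1,2$. Now $18\cdot19=342\equiv1$ and $18+19\equiv6$, while $11\cdot17=187\equiv1$ and $11+17\equiv-3$. Neither $18$ nor $11$ is a cube. So every element of $gP$ has order divisible by $3$, and $\mathrm{SL}_2(31)$ violates $(\mathrm{S}_3)$.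
\end{example}

For general $p$ an existence argument must replace the search. We use a family of cosets with one parameter, so that the conditions will define a curve. For $\alpha\in\mathbb F_q$ let
\[
g_\alpha=\begin{pmatrix}\alpha&-1\\1&0\end{pmatrix}\in\mathrm{SL}_2(q),\qquad\text{so that}\qquad \operatorname{tr}(g_\alpha d^i)=\zeta^i\alpha .
\]
We want $\alpha$ such that for each $i=0,\dots,p-1$ the polynomial $X^2-\zeta^i\alpha X+1$ has a root $\lambda_i\in\mathbb F_q$ that is not a $p$-th power. The first requirement says that the discriminant $\zeta^{2i}\alpha^2-4$ is a square. The second is negative and so is not an equation, but a stronger positive requirement implies it: fix $c\in\mathbb F_q^*$ that is not a $p$-th power, which is possible as $p\mid q-1$, and ask that $c\lambda_i$ be a $p$-th power. Thus we look for a solution in $\mathbb F_q$ of the system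
\begin{equation}\label{eq:curve}
w_i^2=\zeta^{2i}a^2-4,\qquad \nu_i^{\,p}=c\,(\zeta^ia+w_i)/2\qquad(0\le i<p).
\end{equation}
It defines a cover of the $a$-line of degree at most $(2p)^p$. The Hasse--Weil bound gives a rational point once we know two things: that the degree does not drop over the algebraic closure, which means that the $2p$ conditions are independent, and that the genus is bounded in terms of $p$ alone.

\begin{proposition}\label{prop:odd}
Let $p$ be an odd prime and $n=(2p)^p$. Let $q$ be a prime with $q\equiv1+p\pmod{p^2}$ and $q+1-2pn\sqrt q>n$. Then some coset of a Sylow $p$-subgroup of $\mathrm{SL}_2(q)$ contains no $p'$-element.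
\end{proposition}

We recall the facts that the proof uses. Let $k=\overline{\mathbb F}_q$ and let $k_0$ be $\mathbb F_q$ or $k$. A \emph{function field} over $k_0$ is a finite extension $F$ of $k_0(a)$, with $a$ transcendental. Its \emph{full constant field} is the set of elements algebraic over $k_0$. A \emph{place} is a discrete valuation ring of $F$ that contains $k_0$ and has fraction field $F$; its \emph{degree} is the degree of its residue field over $k_0$, and an element is a \emph{unit} at the place if its valuation is $0$. The places of $k(a)$ are the points $a=\beta$ with $\beta\in k$ and the point $a=\infty$. A place lies over $\infty$ exactly when its ring does not contain $a$.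
\begin{itemize}
\item[(F1)] \emph{Kummer theory.} Let $\ell$ be a prime and $L$ a field containing a primitive $\ell$-th root of unity. Call $u_1,\dots,u_r\in L^*$ \emph{independent modulo $\ell$-th powers} if $\prod u_i^{e_i}$ is an $\ell$-th power in $L$ only when $\ell$ divides every $e_i$. Then $L(\sqrt[\ell]{u_1},\dots,\sqrt[\ell]{u_r})$ is Galois of degree $\ell^r$ over $L$, and its automorphisms multiply the radicals by arbitrary $\ell$-th roots of unity. If $L$ is a function field over $k$, the ramification indices of $L(\sqrt[\ell]{u})/L$ are $1$ or $\ell$, and they are $1$ over the places at which $u$ is a unit.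
\item[(F2)] \emph{Fundamental equality.} Over a place of $k_0(a)$ of degree one, the places $Q$ of $F$ satisfy $\sum_Q e_Q\deg Q=[F:k_0(a)]$, where $e_Q$ is the ramification index. Ramification indices multiply in towers.
\item[(F3)] \emph{Riemann--Hurwitz formula.} If $\widetilde F/k(a)$ is separable of degree $n$ and tame, that is, all $e_Q$ are prime to $q$, then the genus $\gamma$ of $\widetilde F$ satisfies $2\gamma-2=-2n+\sum_Q(e_Q-1)$.
\item[(F4)] \emph{Hasse--Weil bound.} If $F$ has full constant field $\mathbb F_q$, then $F$ and $Fk$ have the same genus $\gamma$, and $F$ has at least $q+1-2\gamma\sqrt q$ places of degree one.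
\end{itemize}

\begin{proof}[Proof of Proposition~\ref{prop:odd}]
The congruence says that $q-1\equiv p\pmod{p^2}$, so $P$, $\zeta$, $g_\alpha$ and $c$ are available as above, and $q\neq p$. The inequality gives $q\ge n>2$, so $q$ is odd. The index $i$ always runs from $0$ to $p-1$.

\emph{Step 1: the square roots.} Let $f_i=\zeta^{2i}a^2-4\in k[a]$ and $M=k(a)(w_0,\dots,w_{p-1})$ with $w_i^2=f_i$. The roots of $f_i$ are $\pm2\zeta^{-i}$. These $2p$ points are distinct, because $2\ne0$ and $-1$, having order $2$, is not in $\langle\zeta\rangle$. So a product of the $f_i$ over a nonempty set of indices is a nonconstant squarefree polynomial and is not a square in $k(a)$. By (F1), $[M:k(a)]=2^p$, and for each $j$ there is an automorphism $\sigma_j$ of $M/k(a)$ with $\sigma_j(w_j)=-w_j$ and $\sigma_j(w_i)=w_i$ for $i\neq j$. Put $\lambda_i=(\zeta^ia+w_i)/2$. The product of $\lambda_i$ and $(\zeta^ia-w_i)/2$ is $(\zeta^{2i}a^2-f_i)/4=1$. Hence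
\[
\lambda_i+\lambda_i^{-1}=\zeta^ia,\qquad \sigma_i(\lambda_i)=\lambda_i^{-1},\qquad \sigma_j(\lambda_i)=\lambda_i\quad(j\neq i),
\]
and both $\lambda_i$ and $\lambda_i^{-1}$ are roots of $X^2-\zeta^iaX+1$, so they are integral over $\mathbb F_q[a]$.

\emph{Step 2: the $\lambda_i$ are independent modulo $p$-th powers in $M$.} By integrality the $\lambda_i$ are units at all places not over $\infty$, so valuations can detect their independence only over $\infty$, and we look there. We have $f_i=(\zeta^ia)^2\bigl(1-4(\zeta^ia)^{-2}\bigr)$, and the second factor is a power series in $1/a$ with constant term $1$, hence a square in $k[[1/a]]$ as $q$ is odd. So every $f_i$ is a square in $k((1/a))$, and $M$ embeds in $k((1/a))$ over $k(a)$. Let $v\colon M^*\to\mathbb Z$ be the restriction of the valuation with $v(a)=-1$. Then $v(\lambda_i+\lambda_i^{-1})=-1$. This excludes $v(\lambda_i)=0$, and for $v(\lambda_i)\neq0$ the left side equals $-|v(\lambda_i)|$. So $v(\lambda_i)=\pm1$.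

Suppose that $\prod_i\lambda_i^{e_i}=\mu^p$ with $\mu\in M^*$. Dividing this equation by its image under $\sigma_j$ gives $\lambda_j^{2e_j}=(\mu/\sigma_j(\mu))^p$. Applying $v$ shows that $p$ divides $2e_j$, and since $p$ is odd, $p$ divides $e_j$.

\emph{Step 3: the function field over $\mathbb F_q$.} Let $\widetilde F=M(\nu_0,\dots,\nu_{p-1})$ with $\nu_i^{\,p}=c\lambda_i$. Since $c$ is a $p$-th power in $k$, the elements $c\lambda_i$ are independent modulo $p$-th powers in $M$, and (F1) gives $[\widetilde F:k(a)]=2^pp^p=n$. Let $F\subseteq\widetilde F$ be the field generated over $\mathbb F_q(a)$ by all $w_i$ and $\nu_i$, so that $Fk=\widetilde F$. The equations \eqref{eq:curve} have coefficients in $\mathbb F_q$, so adjoining the generators one at a time gives $[F:\mathbb F_q(a)]\le n$. Let $\mathbb F_{q^m}$ be the full constant field of $F$. A basis of $F$ over $\mathbb F_{q^m}(a)$ spans $Fk$ over $k(a)$, and $[\mathbb F_{q^m}(a):\mathbb F_q(a)]=m$, so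
\[
n=[Fk:k(a)]\le[F:\mathbb F_{q^m}(a)]\le n/m .
\]
Thus $m=1$, and (F4) applies to $F$, with $\gamma$ the genus of $\widetilde F$.

\emph{Step 4: $\gamma\le pn$.} The extension $\widetilde F/k(a)$ is a tower of Kummer steps of degree $2$ or $p$. By (F1) and (F2) every ramification index is a product of factors $2$ and $p$, so the extension is tame. The step adjoining $w_i$ is unramified away from $\pm2\zeta^{-i}$ and $\infty$, where $f_i$ is a unit. The step adjoining $\nu_i$ is unramified away from $\infty$, where $c\lambda_i$ is a unit. So at most $2p+1$ places of $k(a)$ ramify, and by (F2) each contributes at most $n$ to the sum in (F3). Therefore $2\gamma-2\le-2n+(2p+1)n$, that is, $\gamma\le pn+1-n/2\le pn$.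

\emph{Step 5: a rational point.} By (F4) and the hypothesis on $q$, the field $F$ has at least $q+1-2pn\sqrt q>n$ places of degree one. By (F2) at most $n$ of them lie over $\infty$. So there is a place $Q$ of degree one whose ring contains $\mathbb F_q[a]$. This ring is integrally closed, so it contains $\lambda_i$, $\lambda_i^{-1}$ and $\nu_i$, which are integral over $\mathbb F_q[a]$. Let $\alpha,\bar\lambda_i,\bar\nu_i\in\mathbb F_q$ be the residues of $a,\lambda_i,\nu_i$ at $Q$. Then
\[
\bar\lambda_i\neq0,\qquad \bar\lambda_i+\bar\lambda_i^{-1}=\zeta^i\alpha,\qquad c\bar\lambda_i=\bar\nu_i^{\,p}.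
\]
If $\bar\lambda_i$ were a $p$-th power in $\mathbb F_q^*$, then so would be $c$. Hence Lemma~\ref{lem:tracep} applies to each $g_\alpha d^i$, and $p$ divides the order of every element of $g_\alpha P$.
\end{proof}

The hypothesis that $p$ is odd entered in three places: it makes the diagonal group $P$ a Sylow subgroup, it separates the branch points in Step~1, and it allows the factor $2$ to be canceled in Step~2. The condition $p^2\nmid q-1$ served only to make $P$, of order $p$, a full Sylow subgroup, so that the number of conditions and hence the genus bound do not depend on $q$.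

\begin{proof}[Proof of Theorem~\ref{thm:allp}]
For $p=2$ this is Theorem~\ref{thm:main}. Let $p$ be odd. Since $1+p$ is prime to $p^2$, Dirichlet's theorem gives infinitely many primes $q\equiv1+p\pmod{p^2}$, and all sufficiently large ones satisfy $q+1-2pn\sqrt q>n$. For such $q$ the group $H=\mathrm{SL}_2(q)$ violates $(\mathrm{S}_p)$ by Proposition~\ref{prop:odd}, so $\mathbb F_p[H/P]\rtimes H$ violates $(\mathrm{C}_p)$ by Theorem~\ref{thm:equiv}.
\end{proof}

\begin{thebibliography}{9}
\bibitem{PS} Marco Antonio Pellegrini and Pavel Shumyatsky, \emph{Coprime commutators in $\mathrm{PSL}(2,q)$}, arXiv:1209.6377 (2012).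
\end{thebibliography}
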